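# Cycle lengths in connected racks

## The theorem: a connected quandle whose longest cycle is too short

All racks in these notes are finite and nonempty. In a connected rack $X$ the left translations $\phi_x\colon y\mapsto x\triangleright y$ are permutations which all have the same cycle type, called the profile of $X$ (definitions follow below). We write the profile as $(\lambda_0^{a_0},\lambda_1^{a_1},\dots,\lambda_t^{a_t})$ with $\lambda_0<\dots<\lambda_t$ the distinct cycle lengths, fixed points counting as cycles of length $1$, and $a_s\ge 1$ the number of cycles of length $\lambda_s$. Let $N$ be the common order of the $\phi_x$, let $\omega(N)$ be the number of distinct primes dividing $N$, and consider the property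

$$\text{(D)}\qquad \lambda_s \text{ divides } \lambda_t \text{ for every } 0\le s\le t .$$

**Main Theorem.**

(0) There is a connected quandle with $1260$ elements and profile $(1^2,2^{104},30^{7},42^{10},70^{6})$. Since $30\nmid 70$ and $42\nmid 70$, property (D) does not hold for all finite connected racks, and not even for all finite connected quandles.

(A) If $X$ is a connected rack with $\omega(N)\le 2$, then (D) holds.

(B) If $X$ is a connected rack with $\mathsf{Inn}(X)$ solvable and $N>1$, and if $p$ is the smallest prime divisor of $N$ and $\omega(N)\le p$, then (D) holds.

(C) Let $N$ be a positive integer such that for some prime $p\mid N$ the number $N/p$ has at least $p+1$ distinct prime divisors. Then there is a connected quandle with $\phi_x$ of order $N$ for which (D) fails. If $p\in\{2,3\}$, it can be chosen with solvable inner automorphism group.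

The question whether (D) always holds comes from Selçuk Kayacan, "On a conjecture about profiles of finite connected racks", arXiv:2006.10327 (2020). Part (0) answers it: no. Parts (A), (B) and (C) measure how far the statement is true and how far it fails. In (A) the hypothesis concerns only the number of primes in $N$. In (B), solvability lets us tolerate more primes, provided they are large. Part (C) produces failures. For instance $N=60$ with $p=2$ is allowed, because $60/2=30$ has the three prime divisors $2,3,5$. By contrast $N=30$ is not allowed: $30/2=15$, $30/3=10$ and $30/5=6$ have two prime divisors each, while $3$, $4$, $6$ would be needed.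

## Racks, connectedness, profiles

**Definition.** A *rack* is a set $X$ with a binary operation $\triangleright$ such that (A1) $x\triangleright(y\triangleright z)=(x\triangleright y)\triangleright(x\triangleright z)$ for all $x,y,z$, and (A2) for all $x,z$ there is a unique $y$ with $x\triangleright y=z$. It is a *quandle* if moreover $x\triangleright x=x$ for all $x$.

Axiom (A2) says that each $\phi_x$ is a permutation of $X$. Axiom (A1) says $\phi_x(y\triangleright z)=\phi_x(y)\triangleright\phi_x(z)$, so $\phi_x$ is an automorphism.

**Definition.** $\mathsf{Inn}(X)$ is the group of permutations of $X$ generated by all $\phi_x$. The rack is *connected* if $\mathsf{Inn}(X)$ is transitive on $X$.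

For any automorphism $\sigma$ of $X$ we have $\sigma\phi_y\sigma^{-1}(z)=\sigma(y\triangleright\sigma^{-1}(z))=\sigma(y)\triangleright z$, that is,

$$\sigma\phi_y\sigma^{-1}=\phi_{\sigma(y)}. \tag{1}$$

If $X$ is connected, then for $x,y\in X$ we may choose $\sigma\in\mathsf{Inn}(X)$ with $\sigma(y)=x$. So all $\phi_x$ are conjugate in $\mathsf{Inn}(X)$. In particular they have the same cycle type, and the profile is well defined.

**Reformulating (D).** The order of a permutation is the least common multiple of its cycle lengths, so $N=\operatorname{lcm}(\lambda_0,\dots,\lambda_t)$. If all $\lambda_s$ divide $\lambda_t$, then $N=\lambda_t$. Conversely, all cycle lengths divide $N$, so if $N$ itself is a cycle length, then it is the largest one and every other one divides it. Hence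

$$\text{(D) holds}\iff \lambda_t=N\iff \phi_x \text{ has a cycle of length } N. \tag{2}$$

**Conjugation quandles.** Write $g^K=\{aga^{-1}:a\in K\}$, also when $K$ is just a subgroup of a group containing $g$. Almost all our racks arise as follows. Let $D$ be a finite group and $c\in D$, and let $X=c^D$ with $x\triangleright y=xyx^{-1}$. Then (A1) says that conjugation by $x$ is a homomorphism, (A2) holds with $y=x^{-1}zx$, and $x\triangleright x=x$, so $X$ is a quandle. Suppose in addition that $X$ generates $D$.

**Lemma 1.** Let $X=c^D$ and $\langle X\rangle=D$. Then $X$ is connected and $\mathsf{Inn}(X)\cong D/Z(D)$. The cycle of $\phi_c$ through $d\in X$ has length equal to the least $j\ge1$ such that $c^j$ commutes with $d$, and the $j\ge 1$ for which $c^j$ commutes with $d$ are exactly the positive multiples of that length. Finally, $\phi_c^j=1$ if and only if $c^j\in Z(D)$.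

*Proof.* Let $D$ act on $X$ by conjugation. The images of the elements of $X$ are the $\phi_x$, and $X$ generates $D$, so the image of $D$ is $\mathsf{Inn}(X)$. It is transitive because $X$ is one conjugacy class of $D$. The kernel consists of the elements commuting with all of $X$, hence with all of $D$, so it is $Z(D)$. As $\phi_c^j(d)=c^jdc^{-j}$, we have $\phi_c^j(d)=d$ exactly when $c^j$ and $d$ commute. This gives the claim on cycle lengths. The last claim is the description of the kernel. $\square$

The condition $\langle X\rangle=D$ matters. The class $\{(12)(34),(13)(24),(14)(23)\}$ in $S_4$ consists of commuting elements, so every $\phi_x$ is the identity and this three-element quandle is not connected.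

## Profiles one can compute by hand

*A rack that is not a quandle.* On a set with $n$ elements fix a permutation $\sigma$ and put $x\triangleright y=\sigma(y)$. Both sides of (A1) equal $\sigma^2(z)$. Here $\mathsf{Inn}(X)=\langle\sigma\rangle$, so $X$ is connected exactly when $\sigma$ is an $n$-cycle, and then the profile is $(n^1)$. Property (D) holds.

*Transpositions.* The three transpositions of $S_3$ generate $S_3$. Each commutes only with itself, and its square is $1$, so the profile is $(1,2)$. The six transpositions of $S_4$ generate $S_4$. Here $(12)$ commutes with $(12)$ and $(34)$ only, so the profile is $(1^2,2^2)$.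

*Two primes.* Let $c=(12)(345)$ in $S_5$. Its class has $20$ elements. It generates a normal subgroup containing odd elements, and $c^2$ is a $3$-cycle, so it generates $S_5$. Which $d$ in the class commute with a power of $c$? The centralizer of $c^2=(354)$ is $\langle(12)\rangle\times\langle(345)\rangle$. The centralizer of $c^3=(12)$ is $\langle(12)\rangle\times \mathrm{Sym}\{3,4,5\}$. In both, the elements of cycle type $2+3$ are $(12)(345)$ and $(12)(354)=c^{-1}$, and these commute with $c$. The other $18$ elements lie in cycles of length $6$, and the profile is $(1^2,6^3)$.

*One prime.* If $N=q^a$ is a prime power, the divisors of $N$ form a chain under divisibility, so the least common multiple of the cycle lengths is the largest of them and (D) holds. With two primes this is no longer automatic: the permutation $(12)(345)$ itself has cycle lengths $2$ and $3$ and order $6$. Any proof of (A) must use connectedness.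

*Products do not give counterexamples.* A natural first attempt to break (D) is to combine cycle lengths by multiplying racks: on $X\times Y$ take the operation componentwise, so $\phi_{(x,y)}=\phi_x\times\phi_y$. But the cycle of $(a,b)$ has length the least common multiple of the lengths of the cycles of $a$ and $b$. If $X$ and $Y$ satisfy (D), choose $a$ and $b$ in cycles of lengths $N_X$ and $N_Y$. Then $(a,b)$ lies in a cycle of length $\operatorname{lcm}(N_X,N_Y)$, which is the order of $\phi_{(x,y)}$, and by (2) the product, whenever it is connected, satisfies (D) again. The lengths get combined on the *same* pair, which is exactly what a counterexample must prevent.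

## From a missing cycle of length $N$ to a covered conjugacy class

What does it mean that no cycle has length $N$? It means that each point $y$ is fixed by some power $\phi_x^{N/q}$ with $q$ prime. By (1), a permutation $\sigma\in\mathsf{Inn}(X)$ that fixes $y$ commutes with $\phi_y$. So failure of (D) turns into a statement about centralizers, and points drop out of the picture.

**Lemma 2.** Let $X$ be a connected rack with $N>1$ for which (D) fails. Let $G=\mathsf{Inn}(X)$ and fix $x\in X$. Then $\Phi=\{\phi_y:y\in X\}$ is a single conjugacy class of $G$ and generates $G$. There are proper subgroups $H_1,\dots,H_m$ of $G$, with $1\le m\le\omega(N)$, all containing $\phi_x$, whose union contains $\Phi$.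

*Proof.* By definition $\Phi$ generates $G$. By (1) and transitivity it is one conjugacy class.

**Step 1: the candidates.** For each prime $q\mid N$ put $P_q=\phi_x^{N/q}$. This is not $1$, because $\phi_x$ has order $N$. The candidates are the centralizers $C_G(P_q)$. They contain $\phi_x$, and $C_G(P_q)$ is proper exactly when $P_q\notin Z(G)$. We keep only those with $P_q\notin Z(G)$, so at most $\omega(N)$ of them.

**Step 2: central $P_q$ fix nothing.** Suppose $P_q\in Z(G)$. If $P_q(y)=y$ and $\sigma\in G$, then $P_q(\sigma(y))=\sigma(P_q(y))=\sigma(y)$. So the fixed-point set of $P_q$ is $G$-invariant. Since $G$ is transitive, this set is empty or $X$. It is not $X$, since $P_q\ne1$. So it is empty.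

**Step 3: the kept centralizers cover $\Phi$.** Let $y\in X$. By (2) the $\phi_x$-cycle of $y$ has length a proper divisor $r$ of $N$. Choose a prime $q$ dividing $N/r$; then $r\mid N/q$, so $P_q(y)=y$. By Step 2, $P_q\notin Z(G)$, so $C_G(P_q)$ was kept. By (1), $P_q\phi_yP_q^{-1}=\phi_{P_q(y)}=\phi_y$, so $\phi_y\in C_G(P_q)$. Since $X\ne\emptyset$, at least one centralizer was kept, so $m\ge1$. $\square$

## Two proper subgroups never suffice: proof of part (A)

The lemma leaves a purely group-theoretic question: how many proper subgroups are needed to cover a generating conjugacy class? Part (A) says that two are not enough.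

**Proof of part (A).** If $N=1$, all cycles have length $1$ and (D) holds. Let $N>1$ and suppose (D) fails. Take $H_1,\dots,H_m$ as in Lemma 2; now $m\le 2$.

**Step 1: one subgroup.** If $m=1$, then $G=\langle\Phi\rangle\le H_1\neq G$, a contradiction.

**Step 2: two subgroups; look at what $H_2$ misses.** Let $m=2$ and put $A=\Phi\setminus H_2$. Then $A\subseteq H_1$. Also $A\ne\emptyset$, since otherwise $\Phi\subseteq H_2$ and $G\le H_2$.

**Step 3: $\langle A\rangle$ is normal in $G$.** Since $\Phi$ generates $G$, it is enough that each element of $\Phi$ normalizes $\langle A\rangle$. An element of $A$ does so trivially. An element of $\Phi\setminus A$ lies in $H_2$. Conjugation by it preserves $\Phi$ and $H_2$, hence preserves $A=\Phi\setminus H_2$.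

**Step 4: contradiction.** The normal subgroup $\langle A\rangle$ contains an element of the conjugacy class $\Phi$, hence all of $\Phi$. So $\langle A\rangle=G$. But $\langle A\rangle\le H_1\ne G$. $\blacksquare$

## Three subgroups that cover the transpositions of $S_4$

Try the same argument with three subgroups. Put $A=\Phi\setminus(H_2\cup H_3)\subseteq H_1$. An element of $\Phi$ outside $A$ lies in $H_2$ or in $H_3$. If it lies in $H_2$ but not in $H_3$, conjugation by it preserves $H_2$ but has no reason to preserve $H_3$. Step 3 breaks at this point, and it cannot be repaired, because three subgroups can do it.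

Let $S_4$ act on $\Omega=\{1,2,3,4\}$ and on the set $\Pi$ of the three partitions of $\Omega$ into two pairs; put $\pi_0=12|34$. Take $\Phi$ to be the transpositions and

$$H_1=\mathrm{Stab}(3),\qquad H_2=\mathrm{Stab}(4),\qquad H_3=\mathrm{Stab}(\pi_0).$$

All three are proper and contain $(12)$. The transpositions $(14),(24)$ fix $3$; $(13),(23)$ fix $4$; $(34)$ fixes $\pi_0$. So every transposition lies in one of the three subgroups. The set $A=\Phi\setminus(H_2\cup H_3)$ is $\{(14),(24)\}$. It is contained in $H_1$ and generates a group of order $6$ that is not normal.

The transpositions of $S_4$ themselves have $N=2$, so they satisfy (D). What we need is an element $c$ lying over $(12)$ such that, for three different primes $q$, the power $c^{N/q}$ has a centralizer which lies over $H_1$, $H_2$ and $H_3$ respectively. The way to arrange this is to attach to each subgroup its own prime. If a group $K$ permutes the basis $K/H$ of an $\mathbb F_q$-vector space, then the stabilizer of the basis vector of the trivial coset is exactly $H$. For $H_1,H_2,H_3$ the coset spaces are $\Omega,\Omega,\Pi$, and we use the primes $3,5,7$.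

## The quandle with 1260 elements

**Proof of part (0).** Put
$$V=\mathbb F_3^{\Omega}\oplus\mathbb F_5^{\Omega}\oplus\mathbb F_7^{\Pi},$$
with standard bases $(e_i)_{i\in\Omega}$, $(f_i)_{i\in\Omega}$, $(g_\pi)_{\pi\in\Pi}$ permuted by $S_4$. Let $G=V\rtimes S_4$, with product $(v,\sigma)(w,\rho)=(v+\sigma w,\sigma\rho)$. Write $g=g_{\pi_0}$, and put
$$u=(e_3,f_4,g)\in V,\qquad c=(u,(12))\in G,\qquad X=c^G .$$

**Step 1: powers of $c$.** Since $(12)$ fixes $3$, $4$ and $\pi_0$, we have $(12)u=u$, hence $c^m=(mu,(12)^m)$ for all $m$. Reducing modulo $3$, $5$, $7$ we get
$$c^{70}=(70u,1)=((e_3,0,0),1),\quad c^{42}=((0,2f_4,0),1),\quad c^{30}=((0,0,2g),1).$$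
These three powers are what the construction is for: $c^{70}$ commutes with $(v,\tau)$ exactly when $\tau$ fixes $3$, $c^{42}$ when $\tau$ fixes $4$, and $c^{30}$ when $\tau$ fixes $\pi_0$. Since every transposition $\tau$ does one of these, every cycle of $\phi_c$ will have length dividing $70$, $42$ or $30$, whereas $c$ has order $210$.

**Step 2: $X$ generates $G$, so $X$ is a connected quandle.** The subgroup $W=\langle X\rangle$ is normal in $G$ and contains the three elements above. Conjugating them by $S_4$, which is transitive on $\Omega$ and on $\Pi$, and taking powers ($2$ is invertible modulo $5$ and $7$), we get all basis vectors, so $V\le W$. Hence $(0,(12))=(-u,1)\,c\in W$. So all transpositions of $S_4$ lie in $W$, and $W=G$. Now Lemma 1 applies with $D=G$.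

**Step 3: the elements of $X$.** With $(w,\sigma)^{-1}=(-\sigma^{-1}w,\sigma^{-1})$ one computes
$$(w,\sigma)\,c\,(w,\sigma)^{-1}=(w+\sigma u,\ \sigma(12))(-\sigma^{-1}w,\ \sigma^{-1})=(\sigma u+(1-\tau)w,\ \tau),\qquad \tau=\sigma(12)\sigma^{-1}. \tag{3}$$
So each $d\in X$ has the form $(v,\tau)$ with $\tau$ a transposition. Let us count those over $\tau=(12)$. Here $\sigma$ centralizes $(12)$, so $\sigma\in\langle(12),(34)\rangle$. If $\sigma\in\{1,(12)\}$ then $\sigma u=u=(e_3,f_4,g)$; if $\sigma\in\{(34),(12)(34)\}$ then $\sigma u=(e_4,f_3,g)$. The space $(1-\tau)V$ is one-dimensional in each summand: $\tau$ swaps $e_1,e_2$ and fixes $e_3,e_4$, likewise for the $f_i$, and on $\Pi$ it fixes $\pi_0$ and swaps the other two partitions. So $|(1-\tau)V|=3\cdot5\cdot7=105$. The two vectors $\sigma u$ are incongruent modulo $(1-\tau)V$, because $e_3-e_4$ is not a multiple of $e_1-e_2$. So $2\cdot105=210$ elements of $X$ lie over $(12)$. By conjugation the same number lies over each of the six transpositions, and $|X|=1260$.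

**Step 4: the condition for cycle lengths.** By Lemma 1 the $\phi_c$-cycle of $d=(v,\tau)$ has length the least $m\ge1$ such that $c^m$ commutes with $d$. Comparing $c^md=(mu+(12)^mv,(12)^m\tau)$ with $dc^m=(v+\tau(mu),\tau(12)^m)$, this means that $(12)^m$ commutes with $\tau$ and
$$mu+(12)^m v=v+\tau(mu). \tag{4}$$
For even $m$, (4) simply says $\tau(mu)=mu$.

**Step 5: $\tau\in\{(14),(24)\}$.** Here $\tau$ does not commute with $(12)$, so $m$ must be even and (4) says $\tau(mu)=mu$. Now $\tau$ fixes $3$, moves $4$ and moves $\pi_0$. So the condition is $5\mid m$ and $7\mid m$, together with $2\mid m$. All $420$ elements lie in cycles of length $70$, which makes $6$ cycles.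

**Step 6: $\tau\in\{(13),(23)\}$.** Again $m$ is even. Now $\tau$ fixes $4$, moves $3$ and moves $\pi_0$, so the condition is $2,3,7\mid m$. All $420$ elements lie in cycles of length $42$, which makes $10$ cycles.

**Step 7: $\tau=(34)$.** Now $\tau$ commutes with $(12)$, so odd $m$ must be excluded by hand. The transposition $\tau$ moves $3$ and $4$ and fixes $\pi_0$. For even $m$, (4) says $15\mid m$; so $m=30$ works, and the cycle length divides $30$. Suppose some odd $m$ worked. The cycle length divides this $m$, so it is an odd divisor of $30$, hence it divides $15$, and $m=15$ works. But $15u=(0,0,g)$ is fixed by $\tau$, so (4) for $m=15$ reads $(12)v=v$. By (3), $v=\sigma u+(1-\tau)w$ where $\sigma$ carries $\{1,2\}$ to $\{3,4\}$ and so $3$ to $1$ or $2$. The $\mathbb F_3$-component of $v$ is therefore $e_1$ or $e_2$ plus a multiple of $e_3-e_4$, and this is not fixed by $(12)$. So only even $m$ work, the length is $30$ for all $210$ elements, and there are $7$ cycles.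

**Step 8: $\tau=(12)$.** Here $\tau u=u$, so $m=2$ satisfies (4). And $m=1$ satisfies (4) if and only if $\tau v=v$. By (3), $v=\sigma u+z$ with $z\in(1-\tau)V$, and $\tau\sigma u=\sigma u$ by Step 3. For $z=(1-\tau)w$ we have $\tau z=\tau w-w=-z$. So $\tau v=v$ if and only if $2z=0$, that is, $z=0$, as $|V|$ is odd. This gives $2$ fixed points, one for each of the two vectors $\sigma u$. The other $208$ elements form $104$ cycles of length $2$.

The profile is $(1^2,2^{104},30^7,42^{10},70^6)$; the total is $2+208+210+420+420=1260$. The longest cycle has length $70$, divisible neither by $30$ nor by $42$. $\blacksquare$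

Here $N=\operatorname{lcm}(1,2,30,42,70)=210$ has three prime divisors besides... namely four in all: $2,3,5,7$, with three of them, $3,5,7$, carried by the vector space and the prime $2$ carried by the transposition.

## Attaching one prime to each covering subgroup

We now run the construction for an arbitrary cover. Write $v_q$ for the $q$-adic valuation. Two points need care in general. A prime used for a module may already divide the order of $k$, so we use modules over $\mathbb Z/q^a$ instead of $\mathbb F_q$. And the class of $c$ may fail to generate the semidirect product, so we shrink the group.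

**Lemma 3.** Let $K$ be a finite group with $Z(K)=1$, and let $k\in K$ have order $m$ with $\langle k^K\rangle=K$. Let $H_1,\dots,H_s$ be proper subgroups of $K$ with $k\in\bigcap H_i$ and $k^K\subseteq\bigcup H_i$. Let $N$ be a multiple of $m$ such that the set $S$ of primes $q$ with $v_q(N)>v_q(m)$ has at least $s$ elements. Then there is a connected quandle with $\phi_x$ of order $N$ for which (D) fails. If $K$ is solvable, its inner automorphism group is solvable.

*Proof.* Note $s\ge1$, since $k^K$ is not empty.

**Step 1: the semidirect product and the element $c$.** Choose a surjection $q\mapsto i(q)$ from $S$ onto $\{1,\dots,s\}$. For $q\in S$ let $V_q$ be the free $\mathbb Z/q^{v_q(N)}$-module with basis $K/H_{i(q)}$, permuted by $K$, and let $\varepsilon_q$ be the basis vector of the trivial coset $H_{i(q)}$. Put $V=\bigoplus_{q\in S}V_q$ and $G_0=V\rtimes K$, with projection $\pi\colon G_0\to K$. Put $u=(\varepsilon_q)_{q\in S}$ and $c=(u,k)$. Since $k\in H_{i(q)}$ for all $q$, we have $ku=u$, so $c^j=(ju,k^j)$. As $m\mid N$ and $q^{v_q(N)}\mid N$, we get $c^N=1$.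

**Step 2: the powers $c^{N/q}$.** First let $q\in S$. Then $v_q(m)\le v_q(N)-1$, and $v_r(m)\le v_r(N)$ for the other primes $r$, so $m\mid N/q$ and $k^{N/q}=1$. For primes $r\ne q$ we have $r^{v_r(N)}\mid N/q$, so only the $V_q$-component of $(N/q)u$ survives:
$$c^{N/q}=\bigl((N/q)\varepsilon_q,\,1\bigr),\qquad N/q\not\equiv0 \bmod q^{v_q(N)}.$$
Comparing $(a,1)(v,\kappa)=(a+v,\kappa)$ with $(v,\kappa)(a,1)=(v+\kappa a,\kappa)$ for $a=(N/q)\varepsilon_q$, we see that $c^{N/q}$ commutes with $(v,\kappa)$ if and only if $\kappa a=a$. Since $\kappa$ permutes the basis and the coefficient $N/q$ is nonzero, this means that $\kappa$ fixes the trivial coset, that is, $\kappa\in H_{i(q)}$.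

Now let $q\mid N$ be a prime not in $S$. As $m\mid N$, we have $v_q(N)=v_q(m)$. So $m\nmid N/q$ and $\pi(c^{N/q})=k^{N/q}\ne1$.

**Step 3: a subgroup $D$ generated by the class of $c$.** Define $G_{j+1}=\langle c^{G_j}\rangle$ for $j\ge0$. By induction $c\in G_{j+1}\le G_j$ and $\pi(G_{j+1})=\langle k^{\pi(G_j)}\rangle=\langle k^K\rangle=K$. The groups are finite, so the descending chain stabilizes at a subgroup $D\ni c$ with $\langle c^D\rangle=D$ and $\pi(D)=K$. Let $X=c^D$ with conjugation. By Lemma 1 it is a connected quandle and $\mathsf{Inn}(X)\cong D/Z(D)$. If $K$ is solvable, so are $V\rtimes K$, its subgroup $D$, and $D/Z(D)$.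

**Step 4: $\phi_c$ has order $N$.** By Lemma 1, $\phi_c^j=1$ if and only if $c^j\in Z(D)$. We have $c^N=1$, so it suffices that $c^{N/q}\notin Z(D)$ for each prime $q\mid N$. If $q\in S$, choose $d\in D$ with $\pi(d)\notin H_{i(q)}$, which exists because $\pi(D)=K\ne H_{i(q)}$; by Step 2, $c^{N/q}$ does not commute with $d$. If $q\notin S$, then $\pi(c^{N/q})\ne1$. If $c^{N/q}$ were in $Z(D)$, its image would be a nontrivial element of $Z(\pi(D))=Z(K)=1$, a contradiction.

**Step 5: no cycle has length $N$.** Let $d\in X$. Then $\pi(d)\in k^K$ lies in some $H_i$. Take $q\in S$ with $i(q)=i$. By Step 2, $c^{N/q}$ commutes with $d$, so the cycle of $d$ has length dividing $N/q$. By (2), (D) fails. $\square$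

Step 3 cannot be omitted. Take $K=S_4$, $k=(12)$, the cover of the previous sections, and $N=60$. Then $S=\{2,3,5\}$ and $V_2$ is a free module over $\mathbb Z/4$. The map $G_0\to\mathbb Z/4\times\{\pm1\}$ sending $(v,\kappa)$ to the sum of the coordinates of the $V_2$-component of $v$ together with the sign of $\kappa$ is a surjective homomorphism, because permuting coordinates does not change their sum. All conjugates of $c$ have the same image $(1,-1)$, which generates a subgroup of order $4$ in a group of order $8$. So $\langle c^{G_0}\rangle\ne G_0$.

## Points of a line and a parallel class: proof of part (C)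

To use Lemma 3 we need a cover by $p+1$ subgroups for a class of elements of order $p$. Look again at $S_4$. It is the group of all affine transformations of the plane $\mathbb F_2^2$ with four points. The transposition $(12)$ fixes the points of the line $\{3,4\}$, and $12|34$ is the parallel class of that line. In this form the cover generalizes.

**Proof of part (C).** Let $K=\mathbb F_p^2\rtimes SL_2(p)$ act on the affine plane $\mathbb F_p^2$, write $t_w$ for translation by $w$, and let $k$ be the transvection
$$k=\begin{pmatrix}1&1\\0&1\end{pmatrix}\in SL_2(p),$$
of order $p$. Its fixed points form the line $L=\{(a,0):a\in\mathbb F_p\}$.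

**Step 1: $\langle k^K\rangle=K$.** Let $W=\langle k^K\rangle$, a normal subgroup of $K$. The powers of $k$ are all matrices $\begin{pmatrix}1&a\\0&1\end{pmatrix}$. Conjugating them by $\begin{pmatrix}0&1\\-1&0\end{pmatrix}$ gives all matrices $\begin{pmatrix}1&0\\a&1\end{pmatrix}$. These elementary matrices generate $SL_2(p)$, so $SL_2(p)\le W$. For a translation, $t_wkt_w^{-1}k^{-1}=t_{(1-k)w}$ lies in $W$; for $w=(0,1)$ we have $(1-k)w=(-1,0)\ne0$. For $B\in SL_2(p)$ we have $Bt_wB^{-1}=t_{Bw}$, and $SL_2(p)$ is transitive on nonzero vectors. So $W$ contains all translations, and $W=K$.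

**Step 2: $Z(K)=1$.** Let $z=t_vB$ with $B\in SL_2(p)$ be central. Then $zt_wz^{-1}=t_{Bw}$, so $Bw=w$ for all $w$ and $B=1$. Since $t_v$ commutes with $SL_2(p)$, the vector $v$ is fixed by $SL_2(p)$, which is transitive on the more than one nonzero vectors. So $v=0$.

**Step 3: the cover.** Let $P_1,\dots,P_p$ be the points of $L$. Let $H_i=\mathrm{Stab}_K(P_i)$ for $1\le i\le p$, and let $H_{p+1}$ be the stabilizer of the parallel class of $L$. The group $K$ is transitive on the $p^2$ points and on the $p+1$ parallel classes, so all these subgroups are proper. Each contains $k$, since $k$ fixes $L$ pointwise. Let $d\in k^K$. Then $d$ fixes some line $L'$ pointwise, namely an image of $L$ under $K$. If $L'$ is parallel or equal to $L$, then $d$ maps $L'$ to itself, hence preserves the parallel class of $L'$, which is that of $L$, and $d\in H_{p+1}$. Otherwise $L'$ and $L$ meet in one point $P_i$. It lies on $L'$, so $d$ fixes it, and $d\in H_i$.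

**Step 4: apply Lemma 3.** Take $m=p$ and $s=p+1$. By hypothesis $p\mid N$. The set $S$ of primes $q$ with $v_q(N)>v_q(p)$ is the set of primes dividing $N/p$, and it has at least $p+1$ elements by hypothesis. So Lemma 3 gives a connected quandle with $\phi_x$ of order $N$ for which (D) fails.

**Step 5: solvability for $p=2,3$.** The group $SL_2(2)\cong S_3$ is solvable. The group $SL_2(3)$ has order $24$ and a normal quaternion subgroup of order $8$, so it is solvable too. Hence $K$ is solvable for $p=2,3$, and by Lemma 3 so is the inner automorphism group. $\blacksquare$

## Covers in solvable groups: proof of part (B)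

By Lemma 2, part (B) follows once we know that in a solvable group a cover of the kind found there needs at least $p+1$ subgroups.

**Proposition 4.** Let $p$ be a prime. Let $K$ be a finite solvable group generated by a conjugacy class $\mathcal X$ of elements of order $>1$. Let $H_1,\dots,H_m$ $(m\ge1)$ be proper subgroups of $K$ with $\mathcal X\subseteq\bigcup H_i$, and suppose there is some $k\in\mathcal X\cap\bigcap H_i$. If all primes dividing the order of $k$ are $\ge p$, then $m\ge p+1$.

The covers of the previous section have exactly $p+1$ subgroups, and for $p=2,3$ they live in solvable groups.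

The obvious plan is induction: choose a minimal normal subgroup $M$ and pass to $K/M$. If all $H_i$ contain $M$, the whole configuration passes to the quotient. The plan stops at those $H_i$ that do not contain $M$, since their images may be all of $K/M$. What saves us is that such an $H_i$, taken maximal, meets each coset of $M$ in at most one element. So a coset of $M$ that only such subgroups help to cover contains very few elements of $\mathcal X$, and this will be too few.

Recall that a minimal normal subgroup of a finite solvable group is an elementary abelian $\ell$-group for some prime $\ell$.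

*Proof.* Suppose the proposition fails for $p$. Among all counterexamples for this fixed $p$ choose one, with $m\le p$, for which $|K|$ is minimal.

**Step 1: setup.** Replacing each $H_i$ by a maximal subgroup containing it preserves all hypotheses, so we may assume that the $H_i$ are maximal. Since $K\neq1$, there is a minimal normal subgroup $M$, an elementary abelian $\ell$-group. Let $I=\{i:M\not\le H_i\}$, and write bars for images in $K/M$.

**Step 2: what minimality gives.** We claim: *if $I\ne\{1,\dots,m\}$, then $\overline{\mathcal X}\not\subseteq\bigcup_{i\notin I}H_i/M$.* Suppose the inclusion held. Then $K/M$ is solvable and generated by its conjugacy class $\overline{\mathcal X}$. The family of the $H_i/M$ with $i\notin I$ is nonempty, consists of proper subgroups, covers $\overline{\mathcal X}$, and all its members contain $\bar k$. As $K/M$ has a proper subgroup, $K/M\ne1$; since $\overline{\mathcal X}$ generates $K/M$, we get $\bar k\ne1$. The order of $\bar k$ divides that of $k$, so all its prime divisors are $\ge p$. The number of subgroups is at most $m\le p$. This is a counterexample with a smaller group, a contradiction.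

In particular $I\ne\emptyset$. Indeed, if $I=\emptyset$, then all $H_i$ contain $M$, and $\mathcal X\subseteq\bigcup H_i$ gives $\overline{\mathcal X}\subseteq\bigcup H_i/M$, against the claim.

**Step 3: subgroups not containing $M$ meet each coset at most once.** Let $i\in I$. Then $H_iM$ is strictly larger than the maximal subgroup $H_i$, so $H_iM=K$. The group $H_i\cap M$ is normalized by $H_i$, because $M$ is normal, and by $M$, because $M$ is abelian. So it is normal in $K$. It is properly contained in $M$, so $H_i\cap M=1$ by minimality of $M$. If $h,h'\in H_i$ lie in the same coset of $M$, then $h'h^{-1}\in H_i\cap M=1$. So every coset of $M$ contains at most one element of $H_i$.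

**Step 4: no element of $\mathcal X$ centralizes $M$.** Suppose one does. Since $C_K(M)$ is normal in $K$, it contains all of $\mathcal X$, hence $K$ centralizes $M$. Choose $i\in I$, which is possible by Step 2. Then $K=H_iM$ normalizes $H_i$, since $M$ centralizes it. So $H_i$ is normal in $K$. As $k\in H_i$, it contains $k^K=\mathcal X$, so $H_i=K$, a contradiction.

**Step 5: $|I|\le m-1$.** Here the common element $k$ is used. Suppose $I=\{1,\dots,m\}$. By Step 3, $H_i\cap Mk=\{k\}$ for every $i$, so $\mathcal X\cap Mk=\{k\}$, as the $H_i$ cover $\mathcal X$. For $a\in M$ we have $aka^{-1}=a\,(ka^{-1}k^{-1})\,k\in Mk$, so $k^M\subseteq\mathcal X\cap Mk=\{k\}$. Thus $k$ centralizes $M$, contradicting Step 4.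

**Step 6: a coset with few elements of $\mathcal X$.** By Steps 5 and 2 we can choose $x\in\mathcal X$ with $\bar x\notin H_i/M$ for all $i\notin I$. For such $i$ the coset $Mx$ is disjoint from $H_i$, because $H_i$ contains $M$. As in Step 5, $x^M\subseteq\mathcal X\cap Mx$. So $x^M$ is covered by the $H_i$ with $i\in I$, and by Step 3
$$|x^M|\le|I|\le m-1\le p-1.$$
Write $M$ additively and let $x$ act on it by conjugation. For $a\in M$ we have $axa^{-1}=a\,(xa^{-1}x^{-1})\,x$, and the element $a\,(xa^{-1}x^{-1})$ of $M$ is, additively, $(1-x)a$. So with $B=(1-x)M$ we have $x^M=\{bx:b\in B\}$ and $|B|=|x^M|\le p-1$. By Step 4, $B\ne0$.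

**Step 7: $x$ acts trivially on $B$.** The subgroup $B$ is $x$-invariant, because $x$ commutes with $1-x$. The orbits of $\langle x\rangle$ on $B$ have lengths that divide the order of $x$ and are at most $|B|<p$. The order of $x$ equals that of its conjugate $k$, so all its prime divisors are $\ge p$, and its only divisor below $p$ is $1$. So $x$ fixes $B$ pointwise, that is, $(x-1)^2M=0$.

**Step 8: contradiction.** By Step 7, $x$ acts on $M$ as $1+\nu$ with $\nu^2=0$, and $\nu\ne0$ by Step 4. Then $x^\ell$ acts as $(1+\nu)^\ell=1+\ell\nu=1$, since $\ell M=0$. So $x$ acts on $M$ with order exactly $\ell$, and $\ell$ divides the order of $x$. By hypothesis $\ell\ge p$. But $B$ is a nonzero $\ell$-group, so $|B|\ge\ell\ge p$, against $|B|\le p-1$. $\square$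

**Proof of part (B).** Suppose (D) fails. By Lemma 2 the solvable group $G=\mathsf{Inn}(X)$ is generated by the conjugacy class $\Phi$, and there are $m$ proper subgroups with $1\le m\le\omega(N)\le p$, all containing $\phi_x$, that cover $\Phi$. The order of $\phi_x$ is $N>1$, and all its prime divisors are $\ge p$. Proposition 4 with $K=G$, $\mathcal X=\Phi$ and $k=\phi_x$ gives $m\ge p+1$, a contradiction. $\blacksquare$

## Sharpness and the orders divisible by 4

**Corollary 5.**

(i) The bound $\omega(N)\le2$ in part (A) is sharp: for $N=60$, which has only three prime divisors, there is a connected quandle with $\phi_x$ of order $N$ for which (D) fails.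

(ii) If $4\mid N$, then (D) holds for all connected racks with $\phi_x$ of order $N$ if and only if $\omega(N)\le2$.

(iii) The bound $\omega(N)\le p$ in part (B) is sharp for $p=2$ and for $p=3$. In particular (D) also fails for some connected quandles with $N$ odd.

*Proof.* (i) Apply part (C) with $p=2$: the number $60/2=30$ has the three prime divisors $2,3,5$.

(ii) If $\omega(N)\le2$, use part (A). If $\omega(N)\ge3$, then $N/2$ is still even, so it has the same prime divisors as $N$, at least three of them. Part (C) with $p=2$ gives a connected quandle for which (D) fails.

(iii) For $p=2$ take $N=60$, where $\omega(N)=3=p+1$. The quandle of (i) can be chosen with solvable inner automorphism group. For $p=3$ take $N=3^2\cdot5\cdot7\cdot11$, whose smallest prime divisor is $3$ and for which $\omega(N)=4=p+1$. The number $N/3=3\cdot5\cdot7\cdot11$ has four prime divisors, so part (C) with $p=3$ gives a connected quandle with solvable inner automorphism group for which (D) fails. This $N$ is odd. $\square$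

The arguments given here do not settle the remaining values of $N$, such as $N=30$. The cover of the transpositions of $S_4$ needs three primes $q$ with $v_q(N)>v_q(2)$, and $N=30$ offers only $3$ and $5$.
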